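# Algebraically universal categories of relational structures that are NIP

## The guess "no", and why it looks right

Fix a relational language $\mathcal L$, finite or infinite, all of whose symbols have arity at least $1$. Write $\mathbf{Str}(\mathcal L)$ for the category of all $\mathcal L$-structures with homomorphisms (maps that preserve every relation; they need not reflect it). A *category of $\mathcal L$-structures* is a full subcategory $\mathfrak C$ of $\mathbf{Str}(\mathcal L)$: we choose which structures to keep, and we keep all homomorphisms between them. A *full embedding* is a functor that is full, faithful and injective on objects. In every construction below the original object can be read off from the underlying set and the relations of its image, so injectivity on objects is only a matter of labeling points, and we say no more about it. Full embeddings compose.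

**Definition (algebraic universality).** A category is *algebraically universal* if every category of universal algebras, meaning all algebras of a fixed similarity type with their homomorphisms, fully embeds into it.

Let $\mathbf{Gra}$ be the category of all digraphs $G=(V,E)$, $E\subseteq V\times V$, with loops and infinite $V$ allowed. We use one cited theorem.

**Fact 0** (Hedrlín–Pultr, *Illinois J. Math.* 10 (1966); Pultr–Trnková, *Combinatorial, Algebraic and Topological Representations of Groups, Semigroups and Categories*, 1980, Ch. II). *Every category of universal algebras embeds fully into $\mathbf{Gra}$, and $\mathbf{Gra}$ embeds fully into the category of algebras with two unary operations. Hence $\mathfrak C$ is algebraically universal if and only if $\mathbf{Gra}$ embeds fully into $\mathfrak C$.*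

The "hence" is composition: if $\mathfrak C$ is universal, it receives the algebras with two unary operations and so receives $\mathbf{Gra}$; if it receives $\mathbf{Gra}$, it receives everything that $\mathbf{Gra}$ receives.

On the other side stands first-order tameness of the class of objects.

**Definition (NIP).** $\mathfrak C$ is *NIP* if no first-order formula $\varphi(\bar x;\bar y)$ has the independence property across $\mathfrak C$, that is, for no $\varphi$ is it true that for every $n$ there are an object $M$ of $\mathfrak C$ and tuples $\bar b_1,\dots,\bar b_n$ in $M$ such that for every $S\subseteq\{1,\dots,n\}$ some $\bar a\in M$ satisfies $M\models\varphi(\bar a;\bar b_i)\iff i\in S$.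

**Definition (NIP$_2$).** $\mathfrak C$ is *NIP$_2$* if no first-order formula $\varphi(\bar x;\bar y,\bar z)$ has the 2-independence property across $\mathfrak C$, that is, for no $\varphi$ is it true that for every $n$ there are an object $M$ and tuples $\bar b_1,\dots,\bar b_n,\bar c_1,\dots,\bar c_n$ in $M$ such that for every $S\subseteq\{1,\dots,n\}^2$ some $\bar a\in M$ satisfies $M\models\varphi(\bar a;\bar b_i,\bar c_j)\iff(i,j)\in S$.

NIP implies NIP$_2$. Indeed, if $\varphi(\bar x;\bar y,\bar z)$ has the 2-independence property, use only the sets $S=S'\times\{1\}$ with $S'\subseteq\{1,\dots,n\}$. Then $\varphi(\bar x;\bar y\bar z)$ has the independence property, witnessed by the tuples $\bar b_i\bar c_1$.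

The problem, posed in Ioannis Eleftheriadis, "Algebraically universal categories of relational structures", arXiv:2303.13274 (2023), asks: is there a relational language $\mathcal L$ and a full subcategory $\mathfrak C$ of $\mathbf{Str}(\mathcal L)$ that is algebraically universal and is NIP or NIP$_2$?

The answer one would first guess is no. A universal category contains a faithful picture of every digraph, and "no formula can draw arbitrary bipartite graphs" is nearly the definition of NIP. Let us test the guess on cases small enough to do by hand, first some universal categories and then some NIP ones.

*All digraphs.* $\mathbf{Gra}$ is universal. It is not NIP: take vertices $b_1,\dots,b_n$ and $a_S$ for $S\subseteq\{1,\dots,n\}$, with an edge $a_S\to b_i$ exactly when $i\in S$; the formula $E(x,y)$ does it. It is not NIP$_2$ either. Take vertices $b_i,c_j,w_{ij},a_S$ with edges $w_{ij}\to b_i$, $w_{ij}\to c_j$, and $a_S\to w_{ij}$ exactly when $(i,j)\in S$. The only vertex with edges to both $b_i$ and $c_j$ is $w_{ij}$, so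
$$\varphi(x;y,z)=\exists w\,\bigl(E(w,y)\wedge E(w,z)\wedge E(x,w)\bigr)$$
holds at $(a_S;b_i,c_j)$ exactly when $(i,j)\in S$.

*Incidence structures.* Replace $G=(V,E)$ by the structure on $V\sqcup E$ with a unary predicate $W=V$ and with $S(e,a)$, $T(e,b)$ for $e=(a,b)\in E$. A homomorphism maps $V$ to $V'$ by some $f$, and maps $e=(a,b)$ to an edge with source $f(a)$ and target $f(b)$, so homomorphisms are exactly digraph homomorphisms. The category is universal; and $\exists e\,(S(e,x)\wedge T(e,y))$ has the independence property.

*Pure sets.* These are NIP: over the coordinates of $\bar b_1,\dots,\bar b_n$ (at most $sn$ points, if $\bar y$ has length $s$), permutations fixing those points have at most $\prod_{i<r}(sn+i+1)$ orbits on $r$-tuples, so at most that many subsets $\{i:\varphi(\bar a;\bar b_i)\}$ arise, and this is less than $2^n$ for large $n$. They are not universal. Call an object *rigid* if its only endomorphism is the identity. A full embedding $F$ carries the endomorphism monoid of $G$ bijectively onto that of $F(G)$, so it preserves rigidity. Constant maps are endomorphisms of pure sets, so a rigid pure set has at most one point. But the directed path $0\to1\to\dots\to n$ is rigid for each $n$: an endomorphism satisfies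 $h(i+1)=h(i)+1$, so $h(n)=h(0)+n\le n$ forces $h(0)=0$ and $h=\mathrm{id}$. These are infinitely many pairwise non-isomorphic rigid digraphs, and non-isomorphic objects have non-isomorphic images.

*Dense linear orders without endpoints, with the strict order $<$.* By quantifier elimination every formula is a Boolean combination of $x<y$ and $x=y$, and this theory is NIP. The category is not universal: the digraph with two vertices and the two edges between them has endomorphism monoid $\mathbb Z/2$, while a strictly increasing $\sigma$ with $\sigma^2=\mathrm{id}$ is the identity (if $\sigma(x)>x$ then $x=\sigma^2(x)>\sigma(x)>x$, and symmetrically).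

So far the guess survives: the universal examples have the independence property, and the NIP examples are not universal.

## Edges seen by finite objects: where the guess is correct

Here is the natural proof of "no". Let $F:\mathbf{Gra}\to\mathfrak C$ be a full embedding. Vertices and edges of $G$ are themselves homomorphisms, from the digraph $P_0$ with one vertex and no edge, and from $P_1$, which is $0\to 1$. Full embeddings preserve homomorphisms, so $F(G)$ should still know the edges. In one situation this is a complete proof.

**Lemma A.** *Let $\mathcal L$ be finite and let $F:\mathbf{Gra}\to\mathfrak C\subseteq\mathbf{Str}(\mathcal L)$ be a full embedding such that $F(P_0)$ and $F(P_1)$ are finite. Then $\mathfrak C$ is not NIP.*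

*Proof.* Let $P=F(P_0)=\{p_1,\dots,p_m\}$ and $Q=F(P_1)=\{q_1,\dots,q_l\}$, and let $\sigma,\tau:P\to Q$ be the images under $F$ of the maps $P_0\to P_1$ that pick $0$ and $1$. For a vertex $v$ of $G$ let $\iota_v:P_0\to G$ pick $v$, and let $\bar v=(F(\iota_v)(p_1),\dots,F(\iota_v)(p_m))$, a tuple in $F(G)$. Let $\delta_Q(z_1,\dots,z_l)$ be the conjunction of all atomic relations that hold in $Q$, a finite conjunction, and put
$$\varphi(\bar x;\bar y)=\exists\bar z\Bigl(\delta_Q(\bar z)\wedge\bigwedge_{i\le m} z_{\sigma(i)}=x_i\wedge\bigwedge_{i\le m} z_{\tau(i)}=y_i\Bigr),$$
where $z_{\sigma(i)}$ is the variable belonging to the element $\sigma(p_i)$ of $Q$, and likewise for $\tau$. Then $F(G)\models\varphi(\bar a;\bar b)$ says that there is a homomorphism $\theta:Q\to F(G)$ with $\theta\sigma=F(\iota_a)$ and $\theta\tau=F(\iota_b)$. By fullness $\theta=F(e)$ for some $e:P_1\to G$, and by faithfulness $e$ maps $0$ to $a$ and $1$ to $b$. So $\varphi(\bar a;\bar b)$ holds exactly when $(a,b)\in E$. The bipartite digraphs used above for $\mathbf{Gra}$ now give $\varphi$ the independence property. $\square$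

The argument stops exactly at the words "a finite conjunction". If $F(P_1)$ is infinite, or the language is infinite, then "there is a homomorphism from $F(P_1)$ with prescribed ends" is still equivalent to $(a,b)\in E$, but it may be an infinite conjunction in infinitely many variables. A first-order formula sees only finite pieces of it, and nothing prevents each finite piece from being satisfied over non-edges as well.

## Two fibres that no formula separates

This tells us what to build. Over each ordered pair $(a,b)$ of vertices put a structure, the *fibre*: a copy of a fixed structure $A$ if $(a,b)\in E$, and a copy of a fixed structure $B$ if $(a,b)\notin E$. We want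
$$A\equiv B,\qquad \mathrm{Hom}(A,A)=\{\mathrm{id}\},\quad \mathrm{Hom}(B,B)=\{\mathrm{id}\},\quad |\mathrm{Hom}(B,A)|=1,\quad \mathrm{Hom}(A,B)=\emptyset. \tag{1}$$
The first condition hides $E$ from first-order logic. The others make homomorphisms see exactly $E$: a non-edge may go to a non-edge or to an edge, in one way each; an edge may go to an edge in one way, and cannot go to a non-edge. This is precisely the behavior of digraph homomorphisms. Here are the results.

**Theorem 1.** *There are a countable relational language and an algebraically universal full subcategory that is NIP, hence NIP$_2$.*

**Theorem 2.** *There is a complete $\omega$-stable theory $T^*$ in a language with one binary relation, all of whose models are simple undirected graphs, such that the category $\mathrm{Mod}(T^*)$ of all its models and homomorphisms is algebraically universal.*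

**Theorem 3.** *There is a complete $\omega$-categorical NIP theory of simple graphs whose category of all models and homomorphisms is algebraically universal.*

**Proposition 4.** *(a) Let $\kappa\ge|\mathcal L|+\aleph_0$. If all connected components (in the Gaifman graph) of objects of $\mathfrak C$ have size $\le\kappa$, then $\mathfrak C$ is not algebraically universal. In particular this holds if all Gaifman degrees are $\le\kappa$. (b) If $T$ is a complete theory in a countable relational language that is categorical in some uncountable cardinal and has infinite models, then no full subcategory of $\mathrm{Mod}(T)$ is algebraically universal.*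

So the answer to the question is yes. By Proposition 4(b), "$\omega$-stable" in Theorem 2 cannot be strengthened to "uncountably categorical". Theorem 1 alone settles the question, and it has a short proof.

## One limit point per edge: proof of Theorem 1

With infinitely many predicates the fibres are almost nothing: $B$ is the set $\omega$ with every point named, and $A$ is $\omega$ with one extra point $\infty$ that satisfies every predicate "at least $n$".

Let $\mathcal L=\{D,W,S,T\}\cup\{P_n,U_n:n\in\omega\}$ with $S,T$ binary and all other symbols unary. For $G=(V,E)$ let $M_G$ have universe
$$\{*\}\ \sqcup\ V\ \sqcup\ \{(a,b,n):a,b\in V,\ n\in\omega\}\ \sqcup\ \{(a,b,\infty):(a,b)\in E\},$$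
and relations
$$D=\{*\},\quad W=V,\quad S=\{((a,b,t),a)\},\quad T=\{((a,b,t),b)\},\quad P_n=\{(a,b,n)\},\quad U_n=\{(a,b,t):t\ge n\},$$
where $\infty\ge n$ for all $n$. Let $\mathfrak C$ be the full subcategory on all $M_G$. (The point $*$ only keeps $M_G$ nonempty when $V=\emptyset$.) For instance, the fibre over an edge is $\omega\cup\{\infty\}$, and the fibre over a non-edge is $\omega$; a formula mentioning only $P_0,U_0,\dots,P_{k-1},U_{k-1}$ sees in either of them $k$ named points and a countably infinite crowd of identical ones.

**Step 1: homomorphisms $M_G\to M_{G'}$ are the same as digraph homomorphisms $G\to G'$.** This gives universality. Let $h:M_G\to M_{G'}$ be a homomorphism. By $D$, $h(*)=*$; by $W$, $h$ restricts to some $f:V\to V'$. Since $(a,b,n)\in P_n$, its image is some $(a',b',n)$, and $S$, $T$ give $a'=f(a)$, $b'=f(b)$. If $(a,b)\in E$, then $(a,b,\infty)\in\bigcap_nU_n$. In $M_{G'}$ the set $\bigcap_nU_n$ consists of the points with last coordinate $\infty$, so the image is some $(a',b',\infty)$, again with $a'=f(a)$, $b'=f(b)$. This point exists in $M_{G'}$ only if $(f(a),f(b))\in E'$. So $f$ is a digraph homomorphism, and $h$ is determined by $f$. Conversely a digraph homomorphism $f$ induces the map $*\mapsto *$,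 $a\mapsto f(a)$, $(a,b,t)\mapsto(f(a),f(b),t)$. It is well defined at $t=\infty$ because $f$ preserves edges, and it preserves every relation by inspection. Thus $G\mapsto M_G$ is a full embedding and $\mathfrak C$ is algebraically universal by Fact 0.

**Step 2: a single formula cannot see $E$.** This reduces NIP to structures without edges. Let $\varphi(\bar x;\bar y)$ be a formula with $|\bar x|=r$, $|\bar y|=s$. It uses only symbols of some $\mathcal L_k=\{D,W,S,T\}\cup\{P_n,U_n:n<k\}$. Put $N_V=M_{(V,\emptyset)}$. In each fibre, of $M_G$ or of $N_V$, the elements with $t\ge k$ (including $t=\infty$) form a countably infinite set, and all of them satisfy the same unary predicates of $\mathcal L_k$: all $U_n$ with $n<k$ and no $P_n$ with $n<k$. Choose a bijection between these two sets in each fibre, and take the identity elsewhere. This is an isomorphism $M_G|\mathcal L_k\cong N_V|\mathcal L_k$. So it suffices to study $\varphi$ in the structures $N=N_V|\mathcal L_k$.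

**Step 3: these structures have few orbits over finite sets.** This is what bounds the sets that $\varphi$ can cut out.

**Lemma B.** *There is an increasing polynomial $p$, depending only on $k$, such that for every $V$ and every $B_0\subseteq N$ with $|B_0|\le m$, the group of automorphisms of $N$ fixing $B_0$ pointwise has at most $p(m)$ orbits on $N$.*

*Proof.* Let $C\subseteq V$ be the set of vertices occurring in elements of $B_0$, either as the element itself or as $a$ or $b$ in an element $(a,b,t)$. Then $|C|\le2m$. We use two kinds of automorphisms. First, each permutation $\sigma$ of $V$ that fixes $C$ pointwise induces $*\mapsto *$, $a\mapsto\sigma a$, $(a,b,t)\mapsto(\sigma a,\sigma b,t)$, which fixes $B_0$ pointwise. Second, for one fixed pair $(a,b)$, any permutation of $\{(a,b,t):t\ge k\}$, extended by the identity, is an automorphism; it fixes $B_0$ pointwise if it fixes the elements of $B_0$ in that set. Now count.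

- The point $*$ is one orbit.
- Vertices fall into at most $2m+1$ orbits: each element of $C$, and $V\setminus C$.
- Triples in $B_0$ fall into at most $m$ orbits.
- For a triple $(a,b,t)\notin B_0$, record which element of $C$ (if any) $a$ is, likewise for $b$, whether $a=b$ when both lie outside $C$, and $\min(t,k)$. There are at most $((2m+1)^2+1)(k+1)$ records.

Two triples $(a,b,t),(a',b',t')\notin B_0$ with the same record are in one orbit. Indeed some $\sigma$ of the first kind takes $(a,b)$ to $(a',b')$, hence $(a,b,t)$ to $(a',b',t)$, which is not in $B_0$ because $\sigma$ fixes $B_0$ pointwise. If $t<k$, then $t'=t$ and we are done. If $t,t'\ge k$, the transposition of $(a',b',t)$ and $(a',b',t')$ is an automorphism of the second kind, and it fixes $B_0$ because neither point lies in $B_0$. So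
$$p(m)=1+(2m+1)+m+\bigl((2m+1)^2+1\bigr)(k+1)$$
works. $\square$

**Step 4: count.** The number of orbits on $r$-tuples over $B_0$ is at most $\prod_{i<r}p(m+i)$, by induction on $r$: there are at most $p(m)$ orbits for the first coordinate, and after fixing a representative $a_1$, the remaining $r-1$ coordinates are counted over $B_0\cup\{a_1\}$, of size at most $m+1$. Given $\bar b_1,\dots,\bar b_n$, let $B_0$ be the set of their coordinates, so $|B_0|\le sn$. Tuples $\bar a$ in the same orbit over $B_0$ give the same set $\{i:\varphi(\bar a;\bar b_i)\}$. So at most $\prod_{i<r}p(sn+i)$ subsets of $\{1,\dots,n\}$ arise. This bound is a polynomial in $n$ that does not depend on $V$, so it is less than $2^n$ for large $n$, and $\varphi$ does not have the independence property across $\mathfrak C$. Hence $\mathfrak C$ is NIP, and therefore NIP$_2$. This proves Theorem 1. $\square$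

For Theorems 2 and 3 we need a language with one symmetric binary relation, and complete theories all of whose models are admitted. Two tools are needed: a way to replace finitely many unary and binary relations by pieces of graphs (next section), and the fact that this replacement does not spoil tameness (the section after it). Since only finitely many relations can be replaced, the fibres will have to live in a finite language.

## Strips of triangles as gadgets

The classical way to turn a relation into a graph is to glue, along each tuple, a small rigid graph (a gadget). We need five gadgets that cannot be confused with each other and that occur in the resulting graph only where we put them. Start from a strip of triangles, the graph on $v_1,v_2,\dots$ with edges $v_iv_{i+1}$ and $v_iv_{i+2}$. By itself it is useless: it is 3-colorable, so it folds onto a single triangle. Joining the two ends by an edge when they have the same color prevents the folding. But the plain strip has a symmetry: on $v_1,\dots,v_{34}$, where $v_1$ and $v_{34}$ have the same color, the strip plus the edge $v_1v_{34}$ has the automorphism $v_i\mapsto v_{35-i}$. So we also put a kink in the strip, off center, whose position serves as the label.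

**Definition (gadgets).** For $k\in\{3,6,9,12,15\}$ let $D_k$ be the graph on $v_1,\dots,v_{33}$ with edges $v_iv_{i+1}$ and $v_iv_{i+2}$, except that $v_{k+1}v_{k+3}$ is replaced by $v_kv_{k+3}$. Let $H_k=D_k+v_1v_{33}$. Put $T_j=\{v_j,v_{j+1},v_{j+2}\}$ for $1\le j\le31$, $j\ne k+1$, and $T_{k+1}=\{v_k,v_{k+2},v_{k+3}\}$. The roots are $s=v_{20}$ and $t=v_{25}$.

For $k=3$ the first triangles are $v_1v_2v_3$, $v_2v_3v_4$, $v_3v_4v_5$, $v_3v_5v_6$, $v_5v_6v_7$, and the colors of $v_1,v_2,\dots$ are $1,2,0,1,2,1,0,2,1,0,2,\dots$: the kink shifts the pattern so that $v_6,v_9,\dots,v_{33}$ get color $1$, like $v_1$.

In $D_k$ each $v_i$ with $i\ge3$ has exactly two neighbors of smaller index: $v_{i-1},v_{i-2}$ in general, and $v_{k+2},v_k$ for $i=k+3$. In both cases these two are adjacent. Five properties follow.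

(P1) *The triangles of $D_k$, and also those of $H_k$, are exactly $T_1,\dots,T_{31}$.* A triangle of $D_k$ is determined by its vertex of largest index $v_i$, $i\ge3$, and it is $T_{i-2}$. The extra edge $v_1v_{33}$ lies in no triangle, since the other neighbors of $v_1$ are $v_2,v_3$ and those of $v_{33}$ are $v_{31},v_{32}$. Note also that every edge of $D_k$ lies in some $T_j$: an edge with larger end $v_i$, $i\ge3$, lies in $T_{i-2}$, and $v_1v_2$ lies in $T_1$.

(P2) *$e_j:=T_j\cap T_{j+1}$ is an edge; triangles $T_i,T_j$ with $|i-j|\ge2$ share at most one vertex; and $e_j\ne e_{j+1}$.* In general $e_j=\{v_{j+1},v_{j+2}\}$; the exception is $e_k=\{v_k,v_{k+2}\}$, while $e_{k+1}=\{v_{k+2},v_{k+3}\}$ fits the rule. For the second claim, if neither of $i<j$ is $k+1$, the only possible common vertex is $v_{i+2}$. And $T_{k+1}$ meets $T_{k-1}$ and $T_{k-2}$ only in $v_k$, meets $T_{k+3}$ only in $v_{k+3}$, and meets no $T_j$ with $j\le k-3$ or $j\ge k+4$. If $e_j=e_{j+1}$, then $T_j$ and $T_{j+2}$ would share two vertices.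

(P3) *$D_k$ has a unique proper 3-coloring $c$ up to permuting colors, and $c(v_1)=c(v_{33})$.* The colors of $v_1,v_2,v_3$ are distinct, and each later $v_i$ has two adjacent smaller neighbors, so its color is forced; this also shows existence. Normalize $c(v_i)=i\bmod 3$ for $i\le k+2$. As $k\equiv0\pmod 3$, the vertices $v_k,v_{k+1},v_{k+2}$ have colors $0,1,2$. Then $v_{k+3}$, adjacent to $v_k$ and $v_{k+2}$, gets $1$; next $v_{k+4}$ gets $0$, $v_{k+5}$ gets $2$, and $c(v_i)=c(v_{i-3})$ for $i\ge k+6$. Since $33\equiv k+3\pmod 3$, $c(v_{33})=1=c(v_1)$.

(P4) *$v_1$ lies only in $T_1$, and $v_{33}$ only in $T_{31}$. The only vertex lying in four triangles is $v_k$, which lies in $T_{k-2},T_{k-1},T_k,T_{k+1}$, and no vertex lies in more.* Away from the kink, $v_i$ lies in at most $T_{i-2},T_{i-1},T_i$. Near it, $v_{k+1}$ lies in $T_{k-1},T_k$; $v_{k+2}$ in $T_k,T_{k+1},T_{k+2}$; $v_{k+3}$ in $T_{k+1},T_{k+2},T_{k+3}$.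

(P5) *$s$ and $t$ are not adjacent*, since $k+3\le18<20$ and $25-20=5$.

**Definition (the construction $\Phi$).** Let $\mathcal L_0=\{R_1,\dots,R_q\}$, $q\le5$, all symbols unary or binary. Let $\mathcal K$ be the class of $\mathcal L_0$-structures whose binary relations are irreflexive and in which every element occurs in some tuple of some relation. For $M\in\mathcal K$ with universe $X$, the graph $\Phi(M)$ has the vertices $X$, and for every $i$ and every tuple in $R_i$ a new copy of $H_{3i}$, with $s$ identified with $x$ (for $x\in R_i$ unary) or with $s,t$ identified with $x,y$ (for $(x,y)\in R_i$ binary). Vertices not in $X$ are *internal*.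

For example, if $q=1$, $R_1$ is binary and $M$ is $x\to y$, then $\Phi(M)$ is one copy of $H_3$, with $x=v_{20}$ and $y=v_{25}$. Irreflexivity guarantees that $s$ and $t$ are never identified with the same point.

By (P5), $X$ is independent in $\Phi(M)$. So every edge has an internal endpoint, and it lies in a unique copy, because an internal vertex belongs to only one copy and all its neighbors are in that copy. A triangle has at most one vertex in $X$, hence contains two adjacent internal vertices; these are in one copy, and the third vertex, being a neighbor of an internal vertex, is in the same copy. So every triangle of $\Phi(M)$ is a triangle of one copy.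

**Lemma C.** *Let $k=3i$ with $1\le i\le5$, and let $g:H_k\to\Phi(M)$ be a homomorphism. Then $g$ is the canonical isomorphism onto a copy of $H_k$ in $\Phi(M)$.*

*Proof.* **Step 1: $g$ lands in one copy, and walks along its strip.** Adjacent vertices have distinct images, so each $g(T_j)$ is a triangle, contained in one copy. $g(T_j)$ and $g(T_{j+1})$ share the edge $g(e_j)$, which lies in a unique copy. So all $g(T_j)$ lie in one copy $C$, of some $H_l$; since every $v_i$ is in some $T_j$, all of $g(H_k)$ lies in $C$. Write $T'_j,v'_j,e'_j,c'$ for the data of $C$. By (P1), $g(T_j)=T'_{\pi(j)}$ for some $\pi(j)$, and since consecutive images share two vertices, (P2) gives $|\pi(j+1)-\pi(j)|\le1$.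

**Step 2: the extra edge goes to the extra edge.** This forbids folding. Every edge of $D_k$ lies in some $T_j$, so $g$ maps it to an edge of some $T'_{\pi(j)}$, that is, to an edge of the $D_l$-part of $C$. Hence $c'\circ g$ is a proper 3-coloring of $D_k$, and by (P3) $g(v_1)$ and $g(v_{33})$ have the same color under $c'$. They are adjacent in $\Phi(M)$ and both lie in $C$. The edge between them has an internal endpoint, which is internal to $C$, so it is an edge of $C$. Its ends have equal color, so it is not in the $D_l$-part. Therefore $\{g(v_1),g(v_{33})\}=\{v'_1,v'_{33}\}$.

**Step 3: $\pi$ is monotone.** Since $v_1\in T_1$ and $v_{33}\in T_{31}$, the triangles $T'_{\pi(1)}$ and $T'_{\pi(31)}$ contain the two ends $v_1',v_{33}'$ in some order, so by (P4) $\{\pi(1),\pi(31)\}=\{1,31\}$. From $1$ to $31$ in 30 steps of size at most $1$ there is no slack: either $\pi(j)=j$ for all $j$, or $\pi(j)=32-j$ for all $j$.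

**Step 4: the kink fixes the direction and the label.** The vertex $g(v_k)$ lies in the four distinct triangles $T'_{\pi(k-2)},\dots,T'_{\pi(k+1)}$, so by (P4) it is $v'_l$ and $\{\pi(k-2),\dots,\pi(k+1)\}=\{l-2,\dots,l+1\}$. If $\pi(j)=32-j$, the left side is $\{31-k,\dots,34-k\}$, so $k+l=33$, which is impossible since $k,l\le15$. So $\pi=\mathrm{id}$, and then $k=l$.

**Step 5: $g$ is canonical on vertices.** Now $g(e_j)\subseteq T'_j\cap T'_{j+1}=e'_j$, and both have two elements, so $g(e_j)=e'_j$. For $1\le j\le29$, $e_j$ and $e_{j+1}$ are distinct edges of the triangle $T_{j+1}$, so they share exactly one vertex; $g$ sends it to the common vertex of $e'_j$ and $e'_{j+1}$, which is the corresponding one. Then the other end of $e_j$ and the other end of $e_{j+1}$ also go to the corresponding vertices. So $g$ is canonical on $T_2,\dots,T_{30}$. Finally $g(T_1)=T'_1$ and $g$ is canonical on $e_1\subset T_2$, so $g(v_1)=v'_1$; likewise $e_{30}\subset T_{30}$ gives $g(v_{33})=v'_{33}$. $\square$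

**Lemma D.** *$\Phi$ is a full embedding of $\mathcal K$ (with homomorphisms) into simple graphs.*

*Proof.* A homomorphism $f:M\to M'$ induces $\Phi(f)$: use $f$ on $X$, and map the copy of each tuple canonically onto the copy of its image tuple. This is functorial, and faithful because $\Phi(f)|_X=f$. For fullness let $h:\Phi(M)\to\Phi(M')$ be a homomorphism. By Lemma C, applied to the restriction of $h$ to each copy, a copy belonging to a tuple of $R_i$ is mapped canonically onto a copy belonging to a tuple of $R'_i$, roots to corresponding roots. Since $M\in\mathcal K$, every $x\in X$ is a root of some copy, so $h(X)\subseteq X'$. The image of the copy of a tuple $\bar x\in R_i$ belongs to the tuple $h(\bar x)$, so $h(\bar x)\in R_i'$. Thus $h|_X$ is a homomorphism $M\to M'$ and $h=\Phi(h|_X)$. $\square$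

**Lemma E.** *There is a full embedding $\Theta$ of $\mathbf{Gra}$ into infinite simple graphs (viewed as symmetric digraphs).*

*Proof.* For $G=(V,E)$ let $G^\sharp$ be the structure on $V\sqcup E\sqcup\omega$ with
$$S=\{(e,a):e=(a,b)\in E\},\quad T=\{(e,b):e=(a,b)\in E\},\quad N=\{(n,n+1):n\in\omega\},\quad W=V,\quad Z=\{0\},$$
where $0\in\omega$. These are five relations, the binary ones are irreflexive, and every element occurs in a tuple (of $W$, $S$ or $N$), so $G^\sharp\in\mathcal K$. A homomorphism $h:G^\sharp\to G'^\sharp$ fixes $0\in\omega$ by $Z$, hence fixes $\omega$ pointwise by $N$. By $W$ it maps $V$ to $V'$ via some $f$. By $S$ and $T$ it maps $e=(a,b)$ to an element of $E'$ with ends $f(a),f(b)$, that is, to $(f(a),f(b))$. So $f$ is a digraph homomorphism that determines $h$, and conversely each digraph homomorphism arises. Put $\Theta(G)=\Phi(G^\sharp)$ and use Lemma D. The summand $\omega$ makes $\Theta(G)$ infinite for every $G$, even the empty one. $\square$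

## Codings preserve elementary equivalence, $\omega$-stability, NIP and $\omega$-categoricity

We recall the notions. Let $T$ be a complete theory in a countable language. $T$ is *$\omega$-stable* if for every countable subset $A_0$ of a model and every $n$ there are only countably many complete $n$-types over $A_0$. $T$ is *NIP* if no formula has the independence property in its models; since "there are $\bar b_1,\dots,\bar b_n$ and $\bar a_S$ for all $S$" is a first-order sentence for each $n$, it does not matter whether we look at one model or across all of them. $T$ is *$\omega$-categorical* if it has infinite models and, up to isomorphism, one countable model. By the Ryll-Nardzewski theorem, for $T$ with infinite models this is equivalent to the following condition.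

(RN) For every finite list of variables there are only finitely many formulas in these variables up to equivalence modulo $T$.

An $\omega$-stable theory is NIP: if $\varphi(\bar x;\bar y)$ has the independence property, compactness gives $\bar b_i$ ($i\in\omega$) in a model such that $\{\varphi(\bar x;\bar b_i):i\in S\}\cup\{\neg\varphi(\bar x;\bar b_i):i\notin S\}$ is consistent for every $S\subseteq\omega$, and this gives $2^{\aleph_0}$ types over a countable set.

We also use *$\omega_1$-saturated* models: those in which every finitely satisfiable set of formulas in finitely many variables over a countable subset is realized. Every structure in a countable language has an $\omega_1$-saturated elementary extension, and every countable model of $\mathrm{Th}(K)$ embeds elementarily into each $\omega_1$-saturated model of $\mathrm{Th}(K)$. So to prove $\mathrm{Th}(K)$ $\omega$-stable it is enough to find one $\omega_1$-saturated model $\tilde K$ of it in which, for every countable $A_0\subseteq\tilde K$, finite tuples of each length realize only countably many types over $A_0$. Indeed, given a countable subset of any model, put it in a countable elementary submodel and embed that into $\tilde K$; every type over it is realized in $\tilde K$.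

**Definition (coding).** Let $M$ be a structure with one or two sorts. A *coding* $\Delta$ consists of a finite set of codes; for each code $c$ a formula $\delta_c(\bar x_c)$, with its own list of variables; and for each relation symbol $R$ of a second relational language, say $n$-ary, and each choice of codes $c_1,\dots,c_n$, a formula $\rho_{R,\bar c}(\bar x_{c_1},\dots,\bar x_{c_n})$. All formulas are without parameters. $\Delta(M)$ is the structure with universe $\{(c,\bar a):M\models\delta_c(\bar a)\}$ and with the relations that the formulas $\rho_{R,\bar c}$ define.

The example we need is $\Phi$. Use the code $0$ with $\delta_0(x)$ being $x=x$, and for each $i$ and each internal vertex $v$ of $H_{3i}$ (that is, $v\ne s$ if $R_i$ is unary, $v\ne s,t$ if $R_i$ is binary) a code $(i,v)$ with $\delta_{(i,v)}=R_i$. The elements $((i,v),\bar a)$ and $((i,v'),\bar a')$ are adjacent iff $\bar a=\bar a'$ and $vv'$ is an edge of $H_{3i}$. The elements $(0,x)$ and $((i,v),\bar a)$ are adjacent iff $vs$ is an edge of $H_{3i}$ and $x=a_1$, or $R_i$ is binary, $vt$ is an edge, and $x=a_2$. There are no other adjacencies. So $\Phi(M)=\Delta(M)$ for a fixed coding $\Delta$.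

**Lemma F.** *For every formula $\psi(y_1,\dots,y_n)$ in the language of $\Delta(M)$ and codes $\bar c=(c_1,\dots,c_n)$ there is a formula $\psi^{\bar c}$, not depending on $M$, with*
$$\Delta(M)\models\psi\bigl((c_1,\bar a_1),\dots,(c_n,\bar a_n)\bigr)\iff M\models\psi^{\bar c}(\bar a_1,\dots,\bar a_n) \tag{2}$$
*for all $M$ and all $\bar a_j\in\delta_{c_j}(M)$. Hence $M\equiv M'$ implies $\Delta(M)\equiv\Delta(M')$.*

*Proof.* Induction on $\psi$. For relations use $\rho_{R,\bar c}$. The formula $y_1=y_2$ becomes $\bar x_1=\bar x_2$ if $c_1=c_2$, and a false formula otherwise. Boolean connectives are kept. The formula $\exists y\,\psi$ becomes $\bigvee_c\exists\bar x\,(\delta_c(\bar x)\wedge\psi^{\bar c c})$, a finite disjunction over the codes. For the last claim take $n=0$. $\square$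

**Lemma G.** *Let $M$ have a countable language, and let $\Delta(M)$ be infinite in a countable language. If $\mathrm{Th}(M)$ is $\omega$-stable, or NIP, or satisfies (RN), then so is, or does, $\mathrm{Th}(\Delta(M))$.*

*Proof.* **(RN).** By (2), a formula $\psi(y_1,\dots,y_n)$ is determined up to equivalence modulo $\mathrm{Th}(\Delta(M))$ by the finite family $(\psi^{\bar c})_{\bar c}$, each member up to equivalence modulo $\mathrm{Th}(M)$. Finitely many families are possible.

**$\omega$-stability.** Let $\tilde M\succeq M$ be $\omega_1$-saturated. By Lemma F, $\Delta(\tilde M)\equiv\Delta(M)$. First, $\Delta(\tilde M)$ is $\omega_1$-saturated. Let $q(y_1,\dots,y_n)$ be a finitely satisfiable set of formulas over a countable set $A_0$. For some choice $\bar c$ of codes, every finite part of $q$ is satisfied by a tuple with codes $\bar c$; otherwise for each of the finitely many $\bar c$ some finite part $q_{\bar c}$ is not so satisfied, and $\bigcup_{\bar c}q_{\bar c}$ is not satisfiable at all. By (2), $q$ together with $\bar c$ becomes a finitely satisfiable set of formulas over the countable set of coordinates of $A_0$ in $\tilde M$, and it is realized there. Second, by (2) again, the type over $A_0$ of a tuple of $\Delta(\tilde M)$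 is determined by its codes and by the type of its coordinates over the coordinates of $A_0$. These are countably many types.

**NIP.** Suppose $\psi(\bar x;\bar y)$ has the independence property in $\Delta(M)$. Let $p$ and $p'$ be the numbers of code tuples for $\bar x$ and for $\bar y$. Given $m$, put $n=pm$ and take $p'n$ tuples $\bar b_j$ on which $\psi$ cuts out all subsets. At least $n$ of them have the same code tuple $\bar d$; keep these, renumbered $\bar b_1,\dots,\bar b_n$. For each $S\subseteq\{1,\dots,n\}$ there is still some $\bar a_S$ that cuts out $S$; let $\bar c(S)$ be its code tuple. Split $\{1,\dots,n\}$ into blocks $J_{\bar c}$ of size $m$, one for each code tuple $\bar c$ for $\bar x$. For some $\bar c$, every subset of $J_{\bar c}$ has the form $S\cap J_{\bar c}$ with $\bar c(S)=\bar c$. Otherwise pick for each $\bar c$ a subset $S_{\bar c}\subseteq J_{\bar c}$ that is not of this form, and let $S=\bigcup_{\bar c}S_{\bar c}$; for $\bar c=\bar c(S)$ we have $S\cap J_{\bar c}=S_{\bar c}$, a contradiction. By (2), for this $\bar c$ the formula $\psi^{\bar c\bar d}$ cuts out all subsets of $m$ tuples in $M$. There are finitely many pairs $(\bar c,\bar d)$, so one pair serves infinitely many $m$, hence all $m$, and $\psi^{\bar c\bar d}$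 has the independence property in $M$, a contradiction. $\square$

Our fibres will be indexed by pairs from an infinite set $V$, so we also need two-sorted structures $(V,B)$ in which $V$ is an infinite set without relations, $B$ is a structure, and nothing connects the sorts.

**Lemma H.** *Let $V$ be infinite and $B$ a structure in a countable language. If $\mathrm{Th}(B)$ is $\omega$-stable, or NIP, or satisfies (RN), then so is, or does, $\mathrm{Th}(V,B)$.*

*Proof.* **Step 1: formulas split.** Every formula $\theta(\bar x,\bar y)$, with $\bar x$ of sort $V$ and $\bar y$ of sort $B$, is equivalent to a Boolean combination of formulas $\alpha(\bar x)$ about $V$ only and formulas $\beta(\bar y)$ about $B$ only (Feferman–Vaught, in a simple case). Induct on $\theta$. Only the quantifier needs an argument: write the formula under it as a disjunction of formulas $\alpha\wedge\beta$, move $\exists$ inside the disjunction, and note that for $x$ of sort $V$, $\exists x\,(\alpha\wedge\beta)$ is $(\exists x\,\alpha)\wedge\beta$; similarly for the sort $B$.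

**Step 2: the pure set has all three properties.** Over a countable set a type of a finite tuple is determined by the equalities it asserts (use permutations fixing the set), and there are countably many possibilities, finitely many over $\emptyset$. NIP was checked in the first section by counting orbits.

**Step 3: combine.** For (RN): by Step 1 there are finitely many building blocks up to equivalence, so finitely many Boolean combinations. For $\omega$-stability: let $(\tilde V,\tilde B)$ be an $\omega_1$-saturated model of $\mathrm{Th}(V,B)$; then $\tilde V$ is infinite and $\tilde B\equiv B$. By Step 1 the type of $(\bar x,\bar y)$ over a countable set is determined by the type of $\bar x$ in $\tilde V$ and the type of $\bar y$ in $\tilde B$, each over a countable set, so there are countably many. For NIP: recall the Sauer–Shelah lemma, that a family of subsets of an $n$-element set which cuts out all subsets of no $d$-element subset has at most $\sum_{i<d}\binom ni$ members. A formula is, by Step 1, a Boolean combination of some formulas $\varphi_1,\dots,\varphi_l$, each of which is NIP; on given $\bar b_1,\dots,\bar b_n$ each $\varphi_j$ cuts out at most polynomially many subsets of $\{1,\dots,n\}$, and the subset cut out by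 the combination is determined by those cut out by $\varphi_1,\dots,\varphi_l$. The product of the bounds is polynomial in $n$, hence less than $2^n$ for large $n$. $\square$

## Fibres over pairs of vertices

Now we assemble the fibres, for any pair $A,B$ as in (1).

**Definition ($M_G^{A,B}$).** Let $A,B$ be nonempty structures in a finite language $\mathcal L_1$, with all symbols unary or binary and all binary relations irreflexive. For a digraph $G=(V,E)$ let $M_G^{A,B}$ be the structure in $\mathcal L_1\cup\{S,T\}$ with universe $V\sqcup\bigsqcup_{a,b\in V}F_{ab}$, where $F_{ab}$ is a copy of $A$ if $(a,b)\in E$ and of $B$ otherwise; the relations of $\mathcal L_1$ hold only inside fibres, as in $A$ or $B$; and $S(q,a)$, $T(q,b)$ hold for $q\in F_{ab}$, and for no other pairs.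

Each $v\in V$ occurs in an $S$-tuple because $F_{vv}\ne\emptyset$, each fibre element occurs in an $S$-tuple, and $S,T$ are irreflexive. So $M_G^{A,B}\in\mathcal K$ as soon as $|\mathcal L_1|+2\le5$.

**Lemma I.** *Suppose $A$ and $B$ satisfy (1). Then:*

*(i) $G\mapsto M_G^{A,B}$ is a full embedding of $\mathbf{Gra}$.*

*(ii) All $M_G^{A,B}$ with $V$ infinite are elementarily equivalent.*

*(iii) If $\mathrm{Th}(B)$ is $\omega$-stable (respectively NIP, respectively $\omega$-categorical), then so is the common theory in (ii).*

*Proof.* **(i): homomorphisms see $E$.** Let $h:M_G^{A,B}\to M_{G'}^{A,B}$. Elements of $V$ are second coordinates of $S$-tuples and fibre elements are first coordinates; so $h$ maps $V$ to $V'$ via some $f$, and fibre elements to fibre elements. For $q\in F_{ab}$ the relations $S(q,a)$ and $T(q,b)$ give $h(q)\in F'_{f(a)f(b)}$, so $h$ restricts to an $\mathcal L_1$-homomorphism $F_{ab}\to F'_{f(a)f(b)}$. If $(a,b)\in E$, then $\mathrm{Hom}(A,B)=\emptyset$ forces $F'_{f(a)f(b)}$ to be a copy of $A$, so $(f(a),f(b))\in E'$. Thus $f$ is a digraph homomorphism. By (1) the maps of the fibres are unique, so $h$ is determined by $f$. Conversely, let $f:G\to G'$ be a homomorphism. For all $a,b$ the pair of fibres $F_{ab}\to F'_{f(a)f(b)}$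 is of the form $A\to A$, $B\to B$ or $B\to A$, so there is exactly one homomorphism. These maps together with $f$ form a homomorphism. Uniqueness gives functoriality.

**(ii): first-order logic does not see $E$.** The language is finite and relational, so we can use Ehrenfeucht–Fraïssé games. Consider the $n$-round game between $M_G^{A,B}$ and $M_{G'}^{A,B}$ with $V,V'$ infinite. Duplicator maintains a finite partial injection between $V$ and $V'$ whose domain and range contain all vertices played and all vertices indexing fibres played in. If Spoiler plays a vertex, Duplicator answers by the injection, first extending it by a fresh vertex if necessary; fresh vertices exist since $V,V'$ are infinite. If Spoiler plays in a fibre, say $F_{ab}$, Duplicator first matches $a$ and $b$ (equal indices with equal ones, distinct with distinct), and then answers in the corresponding fibre by a winning strategy of the $n$-round game between these two fibres. Such a strategy exists because each fibre is a copy of $A$ or $B$ and $A\equiv B$. At the end, equalities and the relations $S,T$ correspond because the matching is injective: $S(q,c)$ holds exactly when $c$ is the first index of the fibre of $q$. The $\mathcal L_1$-relations hold only inside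 fibres, where the fibre strategies take care of them; elements of different fibres correspond to elements of different fibres. So Duplicator wins for every $n$.

**(iii): tameness is inherited from $B$.** By (ii) we may take $E=\emptyset$ and $V$ infinite. Then $M_G^{A,B}$ is $\Delta(V,B)$ for a coding in the two-sorted structure $(V,B)$, with a code for $x\in V$ and a code for $(x,y,q)\in V\times V\times B$. Here $P(x,y,q)$ is $P(q)$ for unary $P\in\mathcal L_1$; $R((x,y,q),(x',y',q'))$ is $x=x'\wedge y=y'\wedge R(q,q')$ for binary $R\in\mathcal L_1$; $S((x,y,q),z)$ is $x=z$; and $T((x,y,q),z)$ is $y=z$. Apply Lemma H and then Lemma G, with the Ryll-Nardzewski theorem for the $\omega$-categorical case. $\square$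

It remains to find pairs $A,B$ as in (1), in at most three symbols, with tame theory.

## A half-line marked at the powers of two: Theorem 2

The role of the limit point $\infty$ of Theorem 1 can be played by a copy of $\mathbb Z$ lying beyond $\omega$: a point of $\mathbb Z$ has infinitely many iterated predecessors, and no point of $\omega$ does. With the successor relation alone, though, $\mathbb Z$ could be translated, and $\mathrm{Hom}(A,A)$ would not be trivial. So one point of $\mathbb Z$ must be marked. Then marks must also occur in $\omega$, since otherwise "some point is marked" would separate $A$ from $B$; and they should become sparse, so that $\mathbb Z$ with one mark looks like a far-away piece of $\omega$. This leads to the following.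

Let $\mathcal L_1=\{N,Z,O\}$ with $N$ binary and $Z,O$ unary, and define

- $u$: universe $\omega$, $N=\{(n,n+1)\}$, $Z=\{0\}$, $O=\{2^j:j\ge0\}$;
- $w$: universe $\mathbb Z$, $N=\{(n,n+1)\}$, $Z=\emptyset$, $O=\{0\}$;
- $z$: as $w$, but with $O=\emptyset$.

Put $B=u$ and $A=u\sqcup w$.

**Homomorphisms.** By $Z$ and $N$, any homomorphism from $u$ or $A$ into $u$ or $A$ maps $u$ identically to $u$. Each element of $w$ starts an infinite backward $N$-chain, and a homomorphism carries it to an infinite backward $N$-chain; an element $n$ of $u$ has only $n$ iterated predecessors. So $w$ cannot be mapped into $u$, nor can any of its elements, and $\mathrm{Hom}(A,B)=\emptyset$. In a homomorphism $A\to A$, $w$ is mapped to $w$, by a translation because of $N$, and this sends $0$ to $0$ because of $O$. Hence $\mathrm{Hom}(A,A)$ and $\mathrm{Hom}(B,B)$ are trivial and $\mathrm{Hom}(B,A)$ consists of the inclusion. What remains of (1) is $A\equiv B$.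

**Definition ($T_0$).** $T_0$ has the following axioms.

- (a) $N$ is the graph of an injective total function $\nu$ with $\nu^n(x)\ne x$ for $n\ge1$.
- (b) Exactly one element, denoted $0$, is not in the range of $\nu$, and $Z=\{0\}$.
- (c) For each $n\ge0$: $\nu^n(0)\in O$ iff $n$ is a power of $2$.
- (d) For each $d\ge1$: if $x,\nu^e(x)\in O$ with $1\le e\le d$, then $x\in\{\nu^i(0):i\le d\}$.

Both $A$ and $B$ are models. For (d): in $u$, if $x=2^j$ and $x+e$ is a power of $2$, then $e\ge2^j$, so $x\le e\le d$; and $w$ has only one element of $O$. Every model of $T_0$ has the form $u\sqcup\kappa_1w\sqcup\kappa_2z$ with cardinals $\kappa_1,\kappa_2$ (numbers of disjoint copies), and conversely all these are models. Indeed, decompose a model into its $\nu$-components. By (b), (c) the component of $0$ is $u$. In any other component every element has a predecessor, so by (a) it is a copy of $\mathbb Z$ with successor, and by (d) it contains at most one element of $O$: if it contained $x$ and $\nu^e(x)$ with $e\ge1$, then $x$ would be some $\nu^i(0)$.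

**Lemma J.** *$T_0$ is complete and $\omega$-stable. In particular $A\equiv B$.*

*Proof.* **Completeness: every model has an elementary extension that is one fixed structure.** By Löwenheim–Skolem it is enough to compare countable models $M$. To the elementary diagram of $M$ add new constants $c_\alpha,d_\alpha$ ($\alpha<\aleph_1$) and axioms saying: the $c_\alpha$ are distinct elements of $O$ different from all $\nu^n(0)$; the $d_\alpha$ differ from all $\nu^n(0)$, have no element of $O$ at any finite $\nu$-distance (in either direction, including distance $0$), and distinct $d_\alpha$ are unequal and lie at no finite $\nu$-distance from each other. A finite set of these axioms is satisfied in $M$ itself: interpret the $c_\alpha$ that occur as large distinct powers of $2$ in the component $u$, and the $d_\alpha$ that occur as distinct numbers $3\cdot2^j$ with $j$ large. The number $3\cdot2^j$ is halfway between $2^{j+1}$ and $2^{j+2}$, so it has distance $2^j$ from the nearest power of $2$, and two of these numbers with exponents at least $j$ have distance at least $3\cdot2^j$. By compactness and Löwenheim–Skolem, $M$ has an elementary extension of size $\aleph_1$ that satisfies all the axioms. In it the $c_\alpha$ lie in distinct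 $w$-components, and the $d_\alpha$ in distinct $z$-components, so $\kappa_1=\kappa_2=\aleph_1$. All such models are isomorphic, so all models of $T_0$ are elementarily equivalent.

**$\omega$-stability: automorphisms leave countably many types.** Let $M_0\models T_0$ be countable and let $M'\succeq M_0$ realize all types in $S_1(M_0)$. The set $M_0$ is closed under $\nu$, and under predecessors that exist in $M'$: if $x\in M_0$ is in the range of $\nu$ in $M'$, then it is so in $M_0$, and predecessors are unique. So $M_0$ is a union of components of $M'$, one of which is that of $0$. The remaining components are copies of $w$ and $z$. Swapping two isomorphic ones by the isomorphism between them and fixing everything else is an automorphism over $M_0$, and so is a translation of one $z$-component outside $M_0$. Hence the type over $M_0$ of an element of $M'\setminus M_0$ is determined by "position $i\in\mathbb Z$ in a $w$-component" (counted from its element of $O$) or by "in a $z$-component". So $S_1(M_0)$ is countable. A countable subset of a model lies in a countable model, so $1$-types over countable sets are countable in number. Finally, for $n$-types use induction: there are countably many types of the first coordinate $a_1$ over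 $A_0$, and for each a fixed realization leaves countably many types of the other coordinates over $A_0\cup\{a_1\}$. $\square$

**Theorem 2 (precise form).** *Let $T^*=\mathrm{Th}(\Phi(M_G^{A,B}))$ for any digraph $G$ with infinite vertex set. This is a complete $\omega$-stable theory, independent of $G$; its models are simple graphs; and $\mathrm{Mod}(T^*)$ with all homomorphisms is algebraically universal. As $T^*$ is $\omega$-stable, $\mathrm{Mod}(T^*)$ is NIP and NIP$_2$.*

*Proof.* **Step 1: $T^*$ is well defined and tame.** Here $|\mathcal L_1|+2=5$, so $\Phi$ applies to $M_G^{A,B}$. Condition (1) holds. By Lemma I(ii) and Lemma F, $T^*$ does not depend on $G$. By Lemma J, $\mathrm{Th}(B)=T_0$ is $\omega$-stable; by Lemma I(iii) so is $\mathrm{Th}(M_G^{A,B})$, and by Lemma G so is $T^*$. Being symmetric and irreflexive is first-order, so models of $T^*$ are simple graphs.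

**Step 2: $\mathbf{Gra}$ embeds fully into $\mathrm{Mod}(T^*)$.** Consider
$$G\ \longmapsto\ \Theta(G)\ \longmapsto\ M^{A,B}_{\Theta(G)}\ \longmapsto\ \Phi\bigl(M^{A,B}_{\Theta(G)}\bigr).$$
By Lemmas E, I(i) and D this is a full embedding of $\mathbf{Gra}$ into simple graphs. Since $\Theta(G)$ has infinitely many vertices for every $G$ (this is why $\Theta$ was needed), all values are models of $T^*$. By Fact 0, $\mathrm{Mod}(T^*)$ is algebraically universal.

**Step 3: NIP as a category.** $\omega$-stable theories are NIP, as recalled above, and since $T^*$ is complete, the independence property of a formula across $\mathrm{Mod}(T^*)$ is the same as its independence property in $T^*$. NIP implies NIP$_2$. $\square$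

## Dense sets of reals without increasing maps: Theorem 3

For an $\omega$-categorical example take dense linear orders without endpoints as fibres: any two are elementarily equivalent. The first try $A=\mathbb Q$ fails at once, as $x\mapsto x+1$ is an endomorphism. So we build suborders of $\mathbb R$ by diagonalization against all monotone maps.

**Lemma K.** *There are a set $A\subseteq\mathbb R$ and $a_0\in A$ such that $A$ and $B=A\setminus\{a_0\}$ are dense in $\mathbb R$ and every strictly increasing $f:B\to A$ is the inclusion.*

*Proof.* Let $\mathfrak c=2^{\aleph_0}$.

**Step 1: list the maps to be killed.** Let $\mathcal G$ be the set of nondecreasing $g:\mathbb R\to[-\infty,\infty]$ with $|\{g(x):x\in\mathbb R,\ g(x)\ne x\}|=\mathfrak c$. There are at most $\mathfrak c$ of these, since a monotone function is determined by its values on $\mathbb Q$, its countable set of discontinuities, and its values there. List $\mathcal G$ together with all open rational intervals as $(t_\alpha)_{\alpha<\mathfrak c}$, each item appearing $\mathfrak c$ times.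

**Step 2: choose points of $A$ and forbidden values.** Choose recursively $x_\alpha\in\mathbb R$ and $y_\alpha\in[-\infty,\infty]$ with
$$x_\alpha\notin\{x_\beta,y_\beta:\beta<\alpha\},\qquad y_\alpha\notin\{x_\beta:\beta\le\alpha\}. \tag{3}$$
If $t_\alpha=g\in\mathcal G$, require $g(x_\alpha)\ne x_\alpha$ and put $y_\alpha=g(x_\alpha)$. This is possible: there are $\mathfrak c$ candidates $x$ with pairwise distinct values $g(x)\ne x$; fewer than $\mathfrak c$ of them lie in $\{x_\beta,y_\beta:\beta<\alpha\}$, and, the values being distinct, fewer than $\mathfrak c$ have $g(x)\in\{x_\beta:\beta<\alpha\}$. If $t_\alpha$ is an interval, take $x_\alpha\in t_\alpha$ that satisfies (3), and $y_\alpha=-\infty$. Let $A=\{x_\alpha:\alpha<\mathfrak c\}$ and $a_0=x_0$. By (3) no $y_\alpha$ is in $A$: it differs from $x_\beta$ for $\beta\le\alpha$ by the second condition, and for $\beta>\alpha$ by the first. The $x_\alpha$ are distinct, so $A$, hence also $B$, meets each open interval in $\mathfrak c$ points.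

**Step 3: a map that moves one point moves $\mathfrak c$ points.** Suppose $f:B\to A$ is strictly increasing with $f(b)\ne b$, and let $I$ be the open interval between $b$ and $f(b)$. If $f(b)>b$, then each $x\in B\cap I$ has $x>b$, so $f(x)>f(b)>x$. If $f(b)<b$, then each $x\in B\cap I$ has $x<b$, so $f(x)<f(b)<x$. So $f$ moves all of the $\mathfrak c$ points of $B\cap I$, and it is injective there. Let $g(x)=\sup\{f(y):y\in B,\ y\le x\}$, with $\sup\emptyset=-\infty$. It is nondecreasing and extends $f$, and $\{g(x):g(x)\ne x\}$ contains $f(B\cap I)$; so $g\in\mathcal G$.

**Step 4: contradiction.** Among the $\mathfrak c$ many $\alpha$ with $t_\alpha=g$ the $x_\alpha$ are distinct, so for some such $\alpha$ we have $x_\alpha\ne a_0$. Then $x_\alpha\in B$ and $f(x_\alpha)=g(x_\alpha)=y_\alpha\notin A$, a contradiction. $\square$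

Let $\mathcal L_1=\{<\}$ and take $A,B$ from Lemma K with the strict order of $\mathbb R$. The relation is irreflexive, and homomorphisms between strict linear orders are the strictly increasing maps. We check (1). By Lemma K, $\mathrm{Hom}(B,A)$ consists of the inclusion. A map in $\mathrm{Hom}(B,B)$, composed with the inclusion $B\to A$, is the inclusion, so it is $\mathrm{id}_B$. If $f\in\mathrm{Hom}(A,A)$, then $f$ is the identity on $B$; for $b<a_0<b'$ with $b,b'\in B$ we get $b<f(a_0)<b'$, and by density of $B$ in $\mathbb R$, $f(a_0)=a_0$. So $\mathrm{Hom}(A,A)=\{\mathrm{id}\}$. A homomorphism $A\to B$, composed with the inclusion, would be $\mathrm{id}_A$, which is impossible since $a_0\notin B$. So $\mathrm{Hom}(A,B)=\emptyset$. Finally, $A$ and $B$ are dense linear orders without endpoints, so $A\equiv B$, and their theory is $\omega$-categorical and NIP.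

*Proof of Theorem 3.* Here $|\mathcal L_1|+2=3\le5$, so three gadgets suffice. Let $T=\mathrm{Th}(\Phi(M_G^{A,B}))$ with $V$ infinite. By Lemma I(ii) and Lemma F it is complete and independent of $G$. By Lemma I(iii) the theory of $M_G^{A,B}$ is $\omega$-categorical and NIP, and by Lemma G, with the Ryll-Nardzewski theorem, so is $T$. Its models are simple graphs. The composite $G\mapsto\Phi(M^{A,B}_{\Theta(G)})$ is a full embedding of $\mathbf{Gra}$ by Lemmas E, I(i) and D, its values are models of $T$ because $\Theta(G)$ is infinite, and Fact 0 finishes the proof. $\square$

## Counting rigid objects: Proposition 4

The bounds in the other direction come from counting rigid objects, as we did for pure sets. The *Gaifman graph* of a structure joins two distinct elements when they occur together in a tuple of some relation; degrees and connected components refer to this graph. For example, in the structure $M_G$ of Theorem 1 a vertex $a$ is joined to all $(a,b,n)$, so its degree is at least $|V|$, and degrees are unbounded over $\mathfrak C$. Part (a) shows that this is unavoidable.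

**Step 1: a universal category has arbitrarily many rigid objects.** Every set carries a rigid binary relation (Vopěnka–Pultr–Hedrlín, *Comment. Math. Univ. Carolinae* 6 (1965), 149–155). Taking sets of more than $\mu$ different cardinalities, we see that for every cardinal $\mu$, $\mathbf{Gra}$ has more than $\mu$ pairwise non-isomorphic rigid objects. Full embeddings preserve rigidity and reflect isomorphism, so by Fact 0 the same holds in every algebraically universal category. The category is a full subcategory of $\mathbf{Str}(\mathcal L)$, so rigidity in it means that the structure has no endomorphism but the identity.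

**Step 2: part (a), by counting sets of components.** Suppose all components of objects of $\mathfrak C$ have size $\le\kappa$, where $\kappa\ge|\mathcal L|+\aleph_0$. There are at most $2^\kappa$ isomorphism types of $\mathcal L$-structures of size $\le\kappa$: on a fixed set of size $\le\kappa$ each of the at most $\kappa$ symbols can be interpreted in at most $2^\kappa$ ways, which gives at most $(2^\kappa)^\kappa=2^\kappa$ structures, and there are at most $\kappa$ sizes. Each related tuple lies inside one component, so a structure is the disjoint union of its components. In a rigid object distinct components are non-isomorphic: otherwise mapping one onto another by an isomorphism and fixing everything else would be an endomorphism different from the identity. So a rigid object of $\mathfrak C$ is determined up to isomorphism by the set of isomorphism types of its components, and there are at most $2^{2^\kappa}$ of them. By Step 1 with $\mu=2^{2^\kappa}$, $\mathfrak C$ is not algebraically universal. If all Gaifman degrees are $\le\kappa$, then each ball of finite radius around a point has size $\le\kappa$, and a component is a countable union of such balls, so it has size $\le\kappa$. Since $\kappa$ can be taken as large as we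 like, this says: if $\mathfrak C$ is algebraically universal, the connected components of its objects have unbounded cardinality, and a class with Gaifman degrees bounded by a fixed cardinal is never algebraically universal.

**Step 3: part (b), by automorphisms of saturated models.** Let $T$ be as in (b). By Morley's theorem every uncountable model $M$ of $T$ is saturated. We find a nontrivial automorphism. The set of all $\neg\varphi(x)$, where $\varphi(x)$ is a formula without parameters with only finitely many solutions in $M$, is finitely satisfiable, since finitely many finite sets do not cover the infinite set $M$. So it extends to a complete type $q(x)$ over $\emptyset$, each formula of which has infinitely many solutions in $M$. Then $q(x)\cup q(y)\cup\{x\ne y\}$ is finitely satisfiable in $M$, and by saturation it is realized by two distinct elements $a,a'$. They have the same type over $\emptyset$, and in a saturated model elements of the same type are conjugate: some automorphism takes $a$ to $a'$. So $M$ is not rigid. Hence rigid models of $T$ are countable, and as the language is countable there are at most $2^{\aleph_0}$ of them up to isomorphism. By Step 1 with $\mu=2^{\aleph_0}$, no full subcategory of $\mathrm{Mod}(T)$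 is algebraically universal. This proves Proposition 4. $\square$
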